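\title{Contactifications of compact symplectic manifolds\\ and the Dirac quantization condition}

\begin{abstract}
A contactification of a symplectic manifold $(N,\omega)$ is a contact manifold $(M,\eta)$ whose Reeb orbits are the fibers of a submersion $\tau:M\to N$ with $\tau^*\omega=d\eta$. We consider the conjecture that a compact connected symplectic manifold has a connected contactification if and only if it satisfies the Dirac quantization condition $[\omega/2\pi\hbar]\in H^2(N,\mathbb Z)$ for some $\hbar>0$. The condition is sufficient, but it is not necessary in any dimension $2n\ge4$: the Reeb field need not be complete, and circle fibers of different lengths can be joined across interval fibers. We prove that a contactification exists if and only if $[\omega]$ is a real linear combination of Poincar\'e duals of pairwise disjoint closed oriented submanifolds of codimension two. In dimension at most four this always holds. For tori and products of two-spheres of dimension at least six it is equivalent to the Dirac condition. The Dirac condition is also necessary when the Reeb field is complete.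
\end{abstract}

\section{The question and the results}\label{sec:intro}

Manifolds are smooth, Hausdorff, second countable and without boundary. A \emph{contact form} on a manifold $M$ of dimension $2n+1$ is a $1$-form $\eta$ such that $\eta\wedge(d\eta)^n$ vanishes nowhere. Its \emph{Reeb field} is the unique vector field $\mathcal R$ with
\[
\eta(\mathcal R)=1,\qquad i_{\mathcal R}\,d\eta=0 .
\]
By Cartan's formula the local flow of $\mathcal R$ preserves $\eta$. The orbits of $\mathcal R$ foliate $M$ by curves. Suppose that this foliation is \emph{simple}: its leaves are the fibers of a surjective submersion $\tau:M\to N$ onto a manifold $N$. The form $d\eta$ is invariant under the flow and is annihilated by $\mathcal R$, so $d\eta=\tau^*\omega$ for a unique $2$-form $\omega$ on $N$, and $\omega$ is symplectic. In this situation $(M,\eta)$ is called a \emph{contactification} of $(N,\omega)$; it is \emph{connected} if $M$ is connected. A contactification provides a primitive for $\omega$ at the price of one extra dimension, and along each fiber $\eta$ is the differential of the time of the Reeb flow. The question is which compact $(N,\omega)$ admit one.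

A connected $M$ projects onto a connected $N$, so we assume throughout that $N$ is connected; $\dim N=2n$. The following lemma is how we recognize contactifications. It also shows that for connected $N$ the adjective ``connected'' is automatic.

\begin{lemma}\label{lem:recognize}
Let $(N,\omega)$ be a connected symplectic manifold.
\begin{enumerate}
\item[(a)] Every contactification of $(N,\omega)$ is connected.
\item[(b)] Let $\tau:M\to N$ be a surjective submersion with connected one-dimensional fibers, $\eta$ a $1$-form on $M$ with $d\eta=\tau^*\omega$, and $\mathcal R$ a vector field tangent to the fibers with $\eta(\mathcal R)=1$. Then $(M,\eta)$ is a contactification of $(N,\omega)$ with Reeb field $\mathcal R$.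
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The fibers are orbits, hence connected. If $M=M_1\sqcup M_2$ with $M_1,M_2$ open, every fiber lies in one of the two sets, so $\tau(M_1)$ and $\tau(M_2)$ are disjoint open sets covering $N$, and one of them is empty.

(b) If $v_1,\dots,v_{2n}\in T_pM$ project to a basis of $T_{\tau(p)}N$, then $\eta\wedge(d\eta)^n=\eta\wedge\tau^*\omega^n$ takes on $(\mathcal R,v_1,\dots,v_{2n})$ the value $\omega^n(\tau_*v_1,\dots,\tau_*v_{2n})\ne0$. Also $i_{\mathcal R}\,d\eta=i_{\mathcal R}\tau^*\omega=0$. The orbits of $\mathcal R$ in a fiber are open in that fiber and partition it, so each fiber is a single orbit.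
\end{proof}

A fiber is a connected $1$-manifold: a line or a circle. There is one basic example for each type.

\emph{Lines.} If $\omega=d\theta$, take $M=N\times\mathbb R$ and $\eta=dt+\theta$. An interval $(0,\varepsilon)$ in place of $\mathbb R$ works as well. If $N$ is compact and $n\ge1$, this example does not occur, since $\int_N\omega^n\neq0$ and Stokes' theorem forbids $\omega$ to be exact.

\emph{Circles.} Let $M\to N$ be a principal $\mathbb R/T\mathbb Z$-bundle and $\eta$ a connection form with curvature $\omega$. All fibers are circles of length $T$, and Chern--Weil theory, recalled in Section~\ref{sec:bundles}, shows that $[\omega]$ is $T$ times an integral class.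

This leads to the second notion in the problem. For $c\in H^2(N;\mathbb Z)$ let $c_{\mathbb R}$ be its image in $H^2(N;\mathbb R)$. The manifold $(N,\omega)$ satisfies the \emph{Dirac quantization condition} if $[\omega/2\pi\hbar]$ lies in the image of $H^2(N;\mathbb Z)$ for some $\hbar>0$; with $T=2\pi\hbar$,
\[
[\omega]=T\,c_{\mathbb R}\qquad\text{for some }T>0\text{ and }c\in H^2(N;\mathbb Z).
\]
The condition forces every \emph{period} $\int_\Sigma\omega$ over a closed oriented surface $\Sigma\subset N$ to lie in $T\mathbb Z$. It fails, for example, on $S^2\times S^2$ when the factors have areas $1$ and $\sqrt2$. The following conjecture comes from \cite{GGKM}.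

\medskip
\noindent\textbf{Conjecture.} \emph{A compact connected symplectic manifold $(N,\omega)$ admits a connected contactification if and only if it satisfies the Dirac quantization condition.}
\medskip

There is a natural reason to expect this. As we prove in Section~\ref{sec:necessity}, the set $U\subset N$ of points with circle fiber is open and the length of the circle is locally constant on $U$. If $U=N$, then $M$ is a circle bundle and the Dirac condition holds. If $U=\emptyset$, then $\tau$ has a global section $s$ and $\omega=d(s^*\eta)$ is exact, which is impossible for $n\ge1$. The case left over is $\emptyset\ne U\ne N$. It cannot occur if the Reeb flow is defined for all times, because then a limit of orbits of period $T$ has period $T$. But the definition does not require completeness, and an interval fiber shorter than $T$ can be a limit of circles of length $T$. Different components of $U$ may then carry circles of unrelated lengths, and this makes the conjecture false.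

Write points of $\mathbb{CP}^n$ as $[x_0:x']$ with $x'\in\mathbb C^n$, and let $\omega_1,\omega_2$ be the Fubini--Study forms of $\mathbb{CP}^n$ and $\mathbb{CP}^{n-1}$ of area $1$ on lines, pulled back to the product.

\begin{theorem}[Counterexample]\label{thm:counter}
Let $n\ge2$, $a,b>0$, and
\[
N=\{([x_0:x'],[y])\in\mathbb{CP}^n\times\mathbb{CP}^{n-1}:\ x'\in\mathbb Cy\},\qquad \omega=(a\,\omega_1+b\,\omega_2)|_N .
\]
If $a/b\notin\mathbb Q$, then $(N,\omega)$ is a compact connected symplectic manifold that satisfies the Dirac condition for no $\hbar>0$, but admits a connected contactification.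
\end{theorem}

The correct criterion allows several constants $T_i$, one for each region of circle fibers.

\begin{theorem}[Criterion]\label{thm:criterion}
A compact connected symplectic manifold $(N,\omega)$ admits a connected contactification if and only if the following condition holds.
\begin{enumerate}
\item[$(\ast)$] There are finitely many complex line bundles $L_1,\dots,L_k$ on $N$ with smooth sections $\sigma_1,\dots,\sigma_k$ whose zero sets $Z_i=\sigma_i^{-1}(0)$ are pairwise disjoint, and $T_1,\dots,T_k\in\mathbb R$, such that $[\omega]=\sum_iT_i\,c_1(L_i)_{\mathbb R}$.
\end{enumerate}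
\end{theorem}

Every class in $H^2(N;\mathbb Z)$ is the first Chern class of a line bundle. So the Dirac condition gives $(\ast)$ with $k=1$ and $\sigma_1=0$, and the ``if'' part of the conjecture holds. For the same reason every class in $H^2(N;\mathbb R)$ is a real combination of first Chern classes: the whole content of $(\ast)$ is that the zero sets are disjoint. How restrictive this is depends on the dimension.

\begin{theorem}[Low dimensions]\label{thm:four}
Every compact connected symplectic manifold of dimension at most $4$ admits a connected contactification, whether or not it satisfies the Dirac condition.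
\end{theorem}

\begin{theorem}[Cup product obstruction]\label{thm:cup}
Let $(N,\omega)$ be a compact connected symplectic manifold of dimension $2n$. Suppose that for every $c\in H^2(N;\mathbb Z)$ with $c_{\mathbb R}^n\ne0$ the map $c_{\mathbb R}\,\cup:H^2(N;\mathbb R)\to H^4(N;\mathbb R)$ is injective. Then $(N,\omega)$ admits a connected contactification if and only if it satisfies the Dirac condition. The hypothesis holds for the torus $\mathbb T^{2n}$ and for $(S^2)^n$, for all $n\ge3$.
\end{theorem}

So in each dimension $2n\ge6$ both behaviors occur among the manifolds that violate the Dirac condition: those of Theorem~\ref{thm:counter} have a contactification, and $(S^2)^n$ with factors of areas $1,\dots,1,\sqrt2$ has none. Finally, the conjecture is true under a completeness assumption.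

\begin{theorem}[Complete Reeb field]\label{thm:complete}
If a compact connected symplectic manifold $(N,\omega)$ has a contactification whose Reeb field is complete (for example, a compact contactification), then $(N,\omega)$ satisfies the Dirac condition.
\end{theorem}

Connectedness of $N$ is needed here: the disjoint union of two spheres of areas $1$ and $\sqrt2$ has periods $1$ and $\sqrt2$, and it carries the disjoint union of two circle bundles of the type above.

Section~\ref{sec:sphere} shows the mechanism on $S^2$. Section~\ref{sec:gluing} proves that $(\ast)$ is sufficient and deduces Theorem~\ref{thm:counter}; this part alone disproves the conjecture. Section~\ref{sec:necessity} proves necessity and Theorem~\ref{thm:complete}, and Sections~\ref{sec:four} and~\ref{sec:cup} prove Theorems~\ref{thm:four} and~\ref{thm:cup}.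

\section{Circles of two lengths over the sphere}\label{sec:sphere}

Fix $a,b>0$. On the unit sphere $S^2\subset\mathbb R^3$ let $h=(1+z)/2\in[0,1]$ be the normalized height, let $\phi\in\mathbb R/\mathbb Z$ be the longitude divided by $2\pi$, and let $\omega=a\,dh\wedge d\phi$, a constant multiple of the round area form with total area $a$. We build a contactification with circles of length $a+b$ near the north pole and circles of length $b$ near the south pole.

Since $(x^2+y^2)\,d\phi=(x\,dy-y\,dx)/2\pi$ and $x^2+y^2=4h(1-h)$, the form $h\,d\phi$ is smooth away from the north pole $h=1$, and $(h-1)\,d\phi$ is smooth away from the south pole $h=0$. Let $U_1=\{h>2/3\}$, $U_2=\{h<1/3\}$, and let $W$ be the sphere without the two poles. There are three pieces, each with fiber coordinate $t$ and Reeb field $\partial_t$: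
\[
\begin{array}{ll}
P_1=U_1\times\mathbb R/(a+b)\mathbb Z, & \eta_1=dt+a(h-1)\,d\phi,\\[2pt]
P_2=U_2\times\mathbb R/b\mathbb Z, & \eta_2=dt+ah\,d\phi,\\[2pt]
W\times(0,\varepsilon),\quad 0<\varepsilon<b,\qquad & \eta_0=dt+\theta,\qquad\theta=(b+ah)\,d\phi .
\end{array}
\]
In each case the differential of the $1$-form is the pullback of $\omega$. To compare the pieces, take the sections $s_1=\{t=(a+b)\phi\}$ of $P_1$ and $s_2=\{t=b\phi\}$ of $P_2$ over the punctured caps. They are well defined because the fibers have lengths $a+b$ and $b$; each winds once around the fiber along a parallel and does not extend over the pole. We compute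
\[
s_1^*\eta_1=(a+b)\,d\phi+a(h-1)\,d\phi=\theta,\qquad s_2^*\eta_2=b\,d\phi+ah\,d\phi=\theta .
\]
Therefore the map that sends $(x,t)\in(U_i\cap W)\times(0,\varepsilon)$ to $s_i(x)$ shifted by $t$ along the fiber embeds this part of the third piece in $P_i$ and pulls $\eta_i$ back to $\eta_0$. Gluing along the two embeddings gives a contact manifold $M$ over $S^2$ whose fibers over the band $A=\{1/3\le h\le2/3\}$ are intervals of length $\varepsilon$; see Figure~\ref{fig:slice}. Lemma~\ref{lem:glue} below verifies that $M$ is Hausdorff.

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1.15]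
\fill[gray!25] (0,0.5) rectangle (6,1.1);
\draw[thick] (0,0.2)--(2,0.2) (0,1.6)--(2,1.6) (4,0.2)--(6,0.2) (4,2.6)--(6,2.6);
\draw[dashed] (2,0.2)--(2,0.5)--(4,0.5)--(4,0.2) (2,1.6)--(2,1.1)--(4,1.1)--(4,2.6);
\draw[->] (1,0.2)--(1,1.6);
\draw[->] (3,0.5)--(3,1.1);
\draw[->] (5,0.2)--(5,2.6);
\node[left] at (1,1.35) {$b$};
\node[right] at (3,0.8) {$\varepsilon$};
\node[right] at (5,1.8) {$a+b$};
\draw (0,-0.4)--(6,-0.4) (2,-0.5)--(2,-0.3) (4,-0.5)--(4,-0.3);
\node[below] at (1,-0.4) {$U_2$};
\node[below] at (3,-0.4) {$A$};
\node[below] at (5,-0.4) {$U_1$};
\end{tikzpicture}
\caption{The part of a contactification of $S^2$ over one open meridian. The Reeb field is vertical. Over $U_2$ and over $U_1$ the two thick edges are identified, so the fibers are circles of lengths $b$ and $a+b$. Over the closed band $A$ the fibers are open intervals of length $\varepsilon$. Dashed lines do not belong to the manifold; the shaded strip joins the two circle bundles.}\label{fig:slice}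
\end{figure}

The length $b$ is arbitrary, and only the difference $(a+b)-b$ is tied to the area. In the language of $(\ast)$, the two poles are disjoint submanifolds of codimension two, both Poincar\'e dual to the generator $x$ of $H^2(S^2;\mathbb Z)$, and $[\omega]=(a+b)\,x_{\mathbb R}-b\,x_{\mathbb R}$. This is no counterexample, because the two dual classes coincide and $b$ cancels. A counterexample needs two disjoint submanifolds of codimension two whose dual classes are linearly independent. The manifold of Theorem~\ref{thm:counter} is a sphere bundle in which the north poles and the south poles of the fibers form such a pair.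

\section{Circle bundles, line bundles and zero sets}\label{sec:bundles}

Let $T>0$. A \emph{$T$-circle bundle} is a principal $\mathbb R/T\mathbb Z$-bundle $p:P\to X$. We write the action as $(q,t)\mapsto q\cdot t$ and its generator as $\partial$. A \emph{connection form} is an invariant $1$-form $\kappa$ on $P$ with $\kappa(\partial)=1$; then $d\kappa=p^*F$ for a unique closed $2$-form $F$ on $X$, the \emph{curvature}. We use the following standard facts.

\begin{enumerate}
\item[(B1)] A section $s$ over an open set $V$ gives a trivialization $V\times\mathbb R/T\mathbb Z\to p^{-1}(V)$, $(x,t)\mapsto s(x)\cdot t$, in which $\kappa=dt+s^*\kappa$. Hence $\kappa$ is determined over $V$ by $s^*\kappa$, and the connection over $V$ with $s^*\kappa=0$ has curvature $0$.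
\item[(B2)] Connection forms exist. If $\kappa,\kappa'$ are connection forms, $\psi$ is a function and $\lambda$ a $1$-form on $X$, then $\psi\kappa+(1-\psi)\kappa'$ and $\kappa+p^*\lambda$ are connection forms, and the latter has curvature $F+d\lambda$.
\item[(B3)] The \emph{associated line bundle} $L_P$ is the quotient of $P\times\mathbb C$ by $(q\cdot t,z)\sim(q,e^{2\pi it/T}z)$. A section $s$ of $P$ gives the nowhere-zero section $[s,1]$ of $L_P$. Conversely, the unit circle bundle of a Hermitian line bundle $L$, with the action $q\cdot t=e^{2\pi it/T}q$, is a $T$-circle bundle whose associated line bundle is $L$. Chern--Weil theory gives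
\begin{equation}\label{eq:CW}
[F]=-T\,c_1(L_P)_{\mathbb R}.
\end{equation}
\item[(B4)] The class $c_1$ is a bijection from isomorphism classes of complex line bundles on $X$ to $H^2(X;\mathbb Z)$, additive under tensor products. The conjugate bundle $\bar L$ is the same real bundle with the opposite complex structure; it has the same sections with the same zero sets, and $c_1(\bar L)=-c_1(L)$. On a \emph{connected} closed oriented surface $\Sigma$, a line bundle $L$ with $\langle c_1(L),[\Sigma]\rangle=0$ is trivial.
\item[(B5)] Let $X$ be compact and oriented. For a closed oriented submanifold $\Sigma$ of codimension two, the Poincar\'e dual $\mathrm{PD}[\Sigma]\in H^2(X;\mathbb Z)$ depends only on the homology class of $\Sigma$ and satisfies $\langle\mathrm{PD}[\Sigma]\cup\alpha,[X]\rangle=\langle\alpha,[\Sigma]\rangle$. If a section $\sigma$ of a line bundle $L$ is transverse to the zero section, its zero set $\Sigma$ is such a submanifold, oriented by the isomorphism of its normal bundle with $L|_\Sigma$, and $\mathrm{PD}[\Sigma]=c_1(L)$. If $\sigma$ is any section without zeros on a closed set $C$, there is a transverse section that agrees with $\sigma$ on $C$.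
\item[(B6)] The Euler class of $L\oplus L'$ is $c_1(L)\cup c_1(L')$, and it vanishes if $L\oplus L'$ has a nowhere-zero section.
\end{enumerate}

The sign in \eqref{eq:CW} plays no role, by (B4). We record a geometric form of $(\ast)$, used in dimension four, and a cohomological consequence, used in higher dimensions. We orient $N$ by $\omega^n$.

\begin{proposition}\label{prop:dual}
Condition $(\ast)$ holds if and only if $[\omega]=\sum_iT_i\,\mathrm{PD}[\Sigma_i]_{\mathbb R}$ for some $T_i\in\mathbb R$ and finitely many pairwise disjoint closed oriented submanifolds $\Sigma_i\subset N$ of codimension two.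
\end{proposition}

\begin{proof}
Assume $(\ast)$. The $Z_i$ are disjoint compact sets, so they have pairwise disjoint open neighborhoods $U_i$. By (B5) with $C=N\setminus U_i$ there is a transverse section of $L_i$ that agrees with $\sigma_i$ outside $U_i$. Its zero set $\Sigma_i$ lies in $U_i$ and is dual to $c_1(L_i)$.

Conversely, we show that a closed oriented $\Sigma$ of codimension two is the transverse zero set of a section of a line bundle. The normal bundle $\nu$ of $\Sigma$ is an oriented plane bundle; a metric makes it a complex line bundle. Identify a tubular neighborhood $V$ of $\Sigma$ with the total space of $\nu$, with projection $\pi:V\to\Sigma$. The bundle $\pi^*\nu$ has the tautological section $\zeta(v)=v$, which vanishes exactly on $\Sigma$ and whose derivative in the normal directions is the identity of $\nu$. Glue $\pi^*\nu$ to the trivial bundle over $N\setminus\Sigma$ by $(x,z)\mapsto z\,\zeta(x)$ over $V\setminus\Sigma$. The sections $\zeta$ and $1$ agree under this gluing and define a transverse section $\sigma$ of the resulting bundle $L$ with oriented zero set $\Sigma$. By (B5), $c_1(L)=\mathrm{PD}[\Sigma]$.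
\end{proof}

\begin{lemma}\label{lem:cup}
In $(\ast)$ we have $c_1(L_i)\cup c_1(L_j)=0$ in $H^4(N;\mathbb Z)$ for $i\ne j$.
\end{lemma}

\begin{proof}
Since $Z_i\cap Z_j=\emptyset$, the section $\sigma_i\oplus\sigma_j$ of $L_i\oplus L_j$ has no zero. Apply (B6).
\end{proof}

\section{Gluing circle bundles: sufficiency and the counterexample}\label{sec:gluing}

The first lemma isolates the data that were used on the sphere.

\begin{lemma}[Gluing]\label{lem:glue}
Let $(N,\omega)$ be a connected symplectic manifold, $U_1,\dots,U_k\subset N$ pairwise disjoint open sets, $A=N\setminus\bigcup_iU_i$, and $W\supset A$ an open set with a $1$-form $\theta$ such that $d\theta=\omega|_W$. For each $i$ let $p_i:P_i\to U_i$ be a $T_i$-circle bundle with a connection form $\eta_i$ of curvature $\omega|_{U_i}$, and let $s_i$ be a section of $P_i$ over $U_i\cap W$ with $s_i^*\eta_i=\theta$. Then $(N,\omega)$ has a connected contactification, whose fibers are circles of length $T_i$ over $U_i$ and intervals over $A$.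
\end{lemma}

\begin{proof}
Choose $0<\varepsilon<\min_iT_i$ (any $\varepsilon>0$ if $k=0$). Because $\varepsilon<T_i$, the map $(0,\varepsilon)\to\mathbb R/T_i\mathbb Z$ is an open embedding, so by (B1)
\[
j_i:(U_i\cap W)\times(0,\varepsilon)\to P_i,\qquad j_i(x,t)=s_i(x)\cdot t,
\]
is a diffeomorphism onto an open subset, with $j_i^*\eta_i=dt+\theta$ and $(j_i)_*\partial_t=\partial$. Let $M$ be the quotient of $W\times(0,\varepsilon)\sqcup\bigsqcup_iP_i$ that identifies $(x,t)$ with $j_i(x,t)$. The domains of the $j_i$ are disjoint, so each piece embeds in $M$ as an open subset, and the pieces define a smooth structure with a countable base. The forms $dt+\theta$ and $\eta_i$ glue to a form $\eta$, the fields $\partial_t$ and $\partial$ to a field $\mathcal R$, and the projections to a submersion $\tau:M\to N$. It is surjective since $N=A\cup\bigcup_iU_i$ and $A\subset W$.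

Gluing along open sets can destroy the Hausdorff property, so we check it. Two points with different images in $N$ are separated by preimages of disjoint open sets. Two distinct points with the same image $x$ lie in one of the open Hausdorff pieces: if $x\in A$, the fiber $\tau^{-1}(x)=\{x\}\times(0,\varepsilon)$ lies in $W\times(0,\varepsilon)$; if $x\in U_i$, it lies in $P_i=\tau^{-1}(U_i)$, because every point of $(U_i\cap W)\times(0,\varepsilon)$ is identified with a point of $P_i$ and no $P_j$ with $j\neq i$ has points over $x$.

The fibers are thus intervals or circles as stated, $\mathcal R$ is tangent to them, $\eta(\mathcal R)=1$ and $d\eta=\tau^*\omega$. Lemma~\ref{lem:recognize} applies.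
\end{proof}

Disjointness of the $U_i$ cannot be dropped from this construction: over a point of $U_i\cap U_j\cap W$ the fiber would be two circles identified along an open arc, and the endpoints of the arc in the two circles could not be separated.

To apply the lemma under hypothesis $(\ast)$, we need $\omega$ to be the curvature of the $i$-th bundle alone near $Z_i$, and to be exact away from all the $Z_i$. The sections $\sigma_i$ give both: $\sigma_i$ trivializes $L_i$ off $Z_i$, so the curvature of $L_i$ can be concentrated near $Z_i$.

\begin{proof}[Proof that $(\ast)$ is sufficient in Theorem~\ref{thm:criterion}]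
Drop the terms with $T_i=0$ and replace $L_i$ by $\bar L_i$ when $T_i>0$. By (B4) we may then assume $[\omega]=-\sum_iT_i\,c_1(L_i)_{\mathbb R}$ with all $T_i>0$. Choose pairwise disjoint open sets $U_i\supset Z_i$ and compact sets $K_i$ with $Z_i\subset\operatorname{int}K_i\subset K_i\subset U_i$.

Fix a Hermitian metric on $L_i$, let $p_i:Q_i\to N$ be the unit circle bundle as a $T_i$-circle bundle, and let $u_i=\sigma_i/|\sigma_i|$, a section over $N\setminus Z_i$. Let $\kappa_i^0$ be the connection form over $N\setminus Z_i$ with $u_i^*\kappa_i^0=0$, and let $\kappa_i'$ be any connection form on $Q_i$. Choose a smooth $\psi_i:N\to[0,1]$ that is $0$ near $Z_i$ and $1$ on $N\setminus\operatorname{int}K_i$, and put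
\[
\kappa_i=\psi_i\kappa_i^0+(1-\psi_i)\kappa_i',
\]
where the first term is extended by $0$ over $Z_i$. This is a connection form on $Q_i$ that equals $\kappa_i^0$ over $N\setminus K_i$. Hence its curvature $F_i$ vanishes on $N\setminus K_i$, and $u_i^*\kappa_i=0$ there. By \eqref{eq:CW}, $[\omega]=\sum_i[F_i]$, so
\[
\omega=\sum_iF_i+d\lambda\qquad\text{for some }\lambda\in\Omega^1(N).
\]
Put $A=N\setminus\bigcup_iU_i$, $W=N\setminus\bigcup_iK_i\supset A$ and $\theta=\lambda|_W$. All $F_i$ vanish on $W$, so $d\theta=\omega|_W$. Let $P_i=Q_i|_{U_i}$ and $\eta_i=\kappa_i+p_i^*\lambda$. For $j\ne i$ the form $F_j$ vanishes on $U_i\subset N\setminus K_j$, so the curvature $F_i+d\lambda$ of $\eta_i$ equals $\omega$ on $U_i$. On $U_i\cap W\subset N\setminus K_i$ the section $s_i=u_i$ satisfies $s_i^*\eta_i=0+\lambda=\theta$. Lemma~\ref{lem:glue} applies.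
\end{proof}

When $k=1$ and $\sigma_1=0$, we have $U_1=K_1=N$ and $W=\emptyset$, and the construction returns a circle bundle over $N$.

\begin{proof}[Proof of Theorem~\ref{thm:counter}]
In the chart $y_1=1$ of $\mathbb{CP}^{n-1}$ the set $N$ is given by the $n-1$ equations $x'_j=x'_1y_j$, $j=2,\dots,n$, whose differentials are independent; the other charts differ by a permutation of indices. So $N$ is a compact complex submanifold of dimension $n$. The fiber of the projection $N\to\mathbb{CP}^{n-1}$ over $[y]$ is the projective line $\mathbb P(\mathbb C\oplus\mathbb Cy)$, so $N$ is the bundle $\mathbb P(\mathcal O\oplus\mathcal O(-1))$ and is connected; it is the blow-up of $\mathbb{CP}^n$ at the point $[1:0]$. The form $a\omega_1+b\omega_2$ is K\"ahler, so its restriction to $N$ is symplectic.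

\emph{The Dirac condition fails.} A fiber $\{[y]=\text{const}\}$ maps isomorphically onto a line in $\mathbb{CP}^n$ and to a point in $\mathbb{CP}^{n-1}$, so it has $\omega$-area $a$. The set $\{x'=0\}=\{[1:0]\}\times\mathbb{CP}^{n-1}$ lies in $N$ and contains a line, since $n\ge2$; this line has $\omega$-area $b$. If $[\omega]=Tc_{\mathbb R}$ with $c$ integral, then $a,b\in T\mathbb Z$ and $a/b\in\mathbb Q$, contrary to the assumption.

\emph{Condition $(\ast)$ holds.} Let $\Lambda_1,\Lambda_2$ be the line bundles on $N$ with fibers $\mathbb Cx$ and $\mathbb Cy$ at $([x],[y])$, where $x=(x_0,x')$. They are the pullbacks of the tautological bundles, so $c_1(\Lambda_i)=-h_i$, where $h_1,h_2\in H^2(N;\mathbb Z)$ are the restrictions of the hyperplane classes. On a projective space the hyperplane class and the Fubini--Study class both take the value $1$ on a line, so they agree in real cohomology, and $[\omega]=a\,(h_1)_{\mathbb R}+b\,(h_2)_{\mathbb R}$. Let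
\[
L_1=\operatorname{Hom}(\Lambda_1,\mathbb C),\quad\sigma_1:x\mapsto x_0;\qquad\quad L_2=\operatorname{Hom}(\Lambda_1,\Lambda_2),\quad\sigma_2:x\mapsto x'.
\]
The second section is defined because $x'\in\mathbb Cy$ on $N$. We have $c_1(L_1)=h_1$ and $c_1(L_2)=h_1-h_2$. The zero sets $Z_1=\{x_0=0\}$ and $Z_2=\{x'=0\}$ are disjoint because $x\ne0$. Finally,
\[
a\,h_1+b\,h_2=(a+b)\,h_1-b\,(h_1-h_2),
\]
so $[\omega]=(a+b)\,c_1(L_1)_{\mathbb R}-b\,c_1(L_2)_{\mathbb R}$. The part of Theorem~\ref{thm:criterion} proved above gives a connected contactification.
\end{proof}

\begin{remark}
The example repeats Section~\ref{sec:sphere} in every fiber. On $\mathbb C^m\setminus\{0\}$ let $\beta_m=\operatorname{Im}\big(\sum_j\bar v_j\,dv_j\big)/2\pi|v|^2$; its differential is the pullback of the Fubini--Study form of $\mathbb{CP}^{m-1}$ of area $1$ on lines. Identify $N\setminus(Z_1\cup Z_2)$ with $\mathbb C^n\setminus\{0\}$ by $v=x'/x_0$, $[y]=[v]$. Pulling $\beta_{n+1}$ back along $v\mapsto(1,v)$ gives $h\beta_n$ with $h=|v|^2/(1+|v|^2)$, so $\omega_1=d(h\beta_n)$, $\omega_2=d\beta_n$ and $\omega=d\big((b+ah)\beta_n\big)$. For $n=1$, $\beta_1=d\phi$ is closed and this is the primitive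 $\theta$ on the sphere. For $n\ge2$, $d\beta_n\ne0$ and $b$ survives in $\omega$.
\end{remark}

\section{The fibers of a contactification: necessity}\label{sec:necessity}

Let $(M,\eta)$, $\tau:M\to N$, be a contactification of the compact connected manifold $(N,\omega)$. We show that it contains the data of Lemma~\ref{lem:glue}, and we read off $(\ast)$ from them. The difficulty is that $\mathcal R$ generates no group action. Its flow $\varphi_t(p)$ is defined on an open set $D\subset M\times\mathbb R$ that meets each $\{p\}\times\mathbb R$ in an open interval containing $0$.

Each fiber is one orbit. If $t\mapsto\varphi_t(p)$ is not injective, the orbit is periodic and the fiber is compact. Conversely, a compact fiber is a circle, on which the flow of a nowhere-zero field is periodic. Let $U\subset N$ be the set of points with compact fiber, let $T(x)>0$ be the minimal period for $x\in U$, so that the periods of the orbit are the multiples of $T(x)$, and let $A=N\setminus U$.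

\subsection*{Time differences between sections}
A submersion has local sections through every point. In a principal bundle two sections differ by a function with values in the group. The substitute here is the set of all times in which one section flows to the other. For sections $s,s'$ of $\tau$ over an open set $V\subset N$ put
\[
D_s=\{(x,t)\in V\times\mathbb R:(s(x),t)\in D\},\qquad\Phi:D_s\to M,\quad\Phi(x,t)=\varphi_t(s(x)),
\]
\[
G(s,s')=\{(x,t)\in D_s:\Phi(x,t)=s'(x)\},
\]
and let $\mathrm{pr}(x,t)=x$.

\begin{lemma}\label{lem:etale}
The map $\Phi$ is a local diffeomorphism and $\Phi^*\eta=dt+s^*\eta$. The set $G(s,s')$ is a submanifold and a closed subset of $D_s$, and $\mathrm{pr}:G(s,s')\to V$ is a surjective local diffeomorphism with exactly one point over each $x\in A\cap V$.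
\end{lemma}

\begin{proof}
We have $\tau\circ\Phi=\mathrm{pr}$, so the kernel of $\Phi_*$ lies in $\mathbb R\partial_t$, and $\Phi_*\partial_t=\mathcal R\ne0$. Thus $\Phi_*$ is injective, and $\dim D_s=\dim M$. The form $\Phi^*\eta$ takes the value $\eta(\mathcal R)=1$ on $\partial_t$, and on $v\in T_xV$ the value $(\varphi_t^*\eta)(s_*v)=\eta(s_*v)$. A point of $\tau^{-1}(x)$ lies in $s'(V)$ if and only if it equals $s'(x)$, so $G(s,s')=\Phi^{-1}(s'(V))$. Since $s'(V)$ is a submanifold, so is $G(s,s')$, and $\mathrm{pr}$ is the composition of the local diffeomorphism $\Phi:G(s,s')\to s'(V)$ with the diffeomorphism $\tau:s'(V)\to V$. The set is closed in $D_s$ because $M$ is Hausdorff. Finally, $s(x)$ and $s'(x)$ lie on one orbit, which the flow parametrizes injectively if $x\in A$.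
\end{proof}

\subsection*{The circle fibers}

\begin{lemma}\label{lem:period}
The set $U$ is open and $T:U\to(0,\infty)$ is locally constant. If $U_j$ is a component of $U$ and $T_j$ is the value of $T$ on it, then $M_j=\tau^{-1}(U_j)\to U_j$, with the action $q\cdot t=\varphi_t(q)$, is a $T_j$-circle bundle, and $\eta$ is a connection form on it with curvature $\omega|_{U_j}$.
\end{lemma}

\begin{proof}
Let $x_0\in U$, $T_0=T(x_0)$, let $s$ be a section near $x_0$, and $G=G(s,s)$. Since $(x_0,T_0)\in G$, inverting $\mathrm{pr}$ near this point gives a smooth positive function $\delta$ on a connected neighborhood $V$ of $x_0$ with $\delta(x_0)=T_0$ and $\Phi(x,\delta(x))=s(x)$. So the fibers over $V$ are periodic orbits and $V\subset U$. The contact form now fixes the period. Pull back $\Phi^*\eta=dt+s^*\eta$ along $x\mapsto(x,\delta(x))$; since $\Phi$ composed with this map is $s$, we get $s^*\eta=d\delta+s^*\eta$. Hence $\delta\equiv T_0$ on $V$, and $T(x)=T_0/m(x)$ with integers $m(x)\ge1$.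

It remains to exclude shorter orbits near $x_0$. Suppose $x_l\to x_0$ with $m(x_l)\ge2$. The points $(x_l,T(x_l))\in G$ have second coordinate in $(0,T_0/2]$, so a subsequence converges to some $(x_0,t_*)$ with $0\le t_*\le T_0/2$. This point lies in $D_s$, because the flow through $s(x_0)$ is defined for all times, and hence in $G$. By minimality of $T_0$ we get $t_*=0$. Then $(x_l,T(x_l))$ and $(x_l,0)$ are distinct points of $G$ with the same projection, both converging to $(x_0,0)$, which contradicts the local injectivity of $\mathrm{pr}$. So $T=T_0$ near $x_0$.

On $M_j$ the flow is defined for all times and induces a free action of $\mathbb R/T_j\mathbb Z$ whose orbits are the fibers. For a section $s$ over $V\subset U_j$ the map $\Phi$ descends to an equivariant bijective local diffeomorphism $V\times\mathbb R/T_j\mathbb Z\to\tau^{-1}(V)$, which is a local trivialization. The form $\eta$ is invariant, $\eta(\mathcal R)=1$ and $d\eta=\tau^*\omega$.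
\end{proof}

\subsection*{A section near the interval fibers}
By Lemma~\ref{lem:period}, $A$ is closed, hence compact. Over $A$ two local sections differ by a unique time $\delta(x)$, and one can interpolate between them by flowing for time $\chi(x)\delta(x)$ with $0\le\chi\le1$. We need a section over an open neighborhood of $A$, where circle fibers appear and the time difference is no longer unique. The proof therefore first selects the branch of the time difference that extends the one over $A$.

\begin{lemma}\label{lem:section}
The submersion $\tau$ has a section over an open neighborhood $W$ of $A$.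
\end{lemma}

\begin{proof}
Cover $A$ by finitely many compact sets $K_1,\dots,K_r$, each $K_m$ contained in an open set $V_m$ with a section $s_m$ over $V_m$. We construct by induction on $m$ a section over an open neighborhood of $A\cap(K_1\cup\dots\cup K_m)$. For $m=1$ take $s_1$. Let $s$ be a section over an open set $W'\supset A'=A\cap(K_1\cup\dots\cup K_{m-1})$. Put $C=A'\cap K_m$, a compact subset of $W'\cap V_m$, and let $G=G(s,s_m)$ over $W'\cap V_m$.

\emph{The branch.} Let $\Gamma=G\cap\mathrm{pr}^{-1}(C)$. By Lemma~\ref{lem:etale}, $\mathrm{pr}:\Gamma\to C$ is bijective. It is a local homeomorphism: if $\mathrm{pr}$ maps an open set $B\subset G$ homeomorphically onto an open set, it maps $B\cap\Gamma$ homeomorphically onto $\mathrm{pr}(B)\cap C$. So $\Gamma$ is homeomorphic to $C$ and is compact. We claim that $\mathrm{pr}$ is injective on some open neighborhood $G_0$ of $\Gamma$ in $G$. Otherwise, for a metric on $G$, there are points $g_l\ne g_l'$ within distance $1/l$ of $\Gamma$ with $\mathrm{pr}(g_l)=\mathrm{pr}(g_l')$. By compactness, a subsequence satisfies $g_l\to g$, $g_l'\to g'$ with $g,g'\in\Gamma$. Then $\mathrm{pr}(g)=\mathrm{pr}(g')$, so $g=g'$,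 and $\mathrm{pr}$ is not injective near $g$, a contradiction. The set $O=\mathrm{pr}(G_0)$ is open, $C\subset O\subset W'\cap V_m$, and the inverse of $\mathrm{pr}|_{G_0}$ has the form $x\mapsto(x,\delta(x))$ with $\delta:O\to\mathbb R$ smooth and $\varphi_{\delta(x)}(s(x))=s_m(x)$.

\emph{The interpolation.} The compact sets $A'\setminus O$ and $(A\cap K_m)\setminus O$ are disjoint, since their intersection is $C\setminus O=\emptyset$. Choose open neighborhoods $Y_0\subset W'$ and $Y_1\subset V_m$ of these two sets with disjoint closures, and a smooth $\chi:N\to[0,1]$ with $\chi=0$ on $Y_0$ and $\chi=1$ on $Y_1$. Define the new section to be $s$ on $Y_0$, $s_m$ on $Y_1$, and $x\mapsto\varphi_{\chi(x)\delta(x)}(s(x))$ on $O$. The last expression is defined because the flow of $s(x)$ exists on an interval that contains $0$ and $\delta(x)$. It equals $s$ on $O\cap Y_0$ and $s_m$ on $O\cap Y_1$, and $Y_0\cap Y_1=\emptyset$. The domain $Y_0\cup O\cup Y_1$ contains $A'\cup(A\cap K_m)$.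
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:complete}]
For $n=0$ we have $H^2(N;\mathbb R)=0$ and there is nothing to prove, so let $n\ge1$. If $U=\emptyset$, Lemma~\ref{lem:section} gives a section $s$ over $N$, and $\omega=s^*\tau^*\omega=d(s^*\eta)$ is exact, which is impossible on a compact symplectic manifold. So $U$ has a component $U_j$, which is open. We show that it is closed. Let $x_l\in U_j$, $x_l\to x_\infty\in N$, and let $s$ be a section near $x_\infty$. By completeness $\varphi_{T_j}$ is a continuous map defined on all of $M$, so $\varphi_{T_j}(s(x_l))=s(x_l)$ gives $\varphi_{T_j}(s(x_\infty))=s(x_\infty)$ and $x_\infty\in U$. The component of $U$ that contains $x_\infty$ is open, hence contains some $x_l$ and equals $U_j$. Since $N$ is connected, $U_j=N$. By Lemma~\ref{lem:period} and \eqref{eq:CW}, $[\omega]=T_j\,c_{\mathbb R}$ with $c=-c_1(L_M)$. If $M$ is compact, every vector field on it is complete.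
\end{proof}

Completeness was used once, to evaluate $\varphi_{T_j}$ at $s(x_\infty)$. In Figure~\ref{fig:slice} this step fails at the boundary of $A$, where the orbit lasts only for time $\varepsilon$. In particular, every contactification of the manifolds of Theorem~\ref{thm:counter} has an incomplete Reeb field and is not compact.

\subsection*{From the fibers to line bundles}
The circle bundles $M_j$ live over open subsets of $N$, while $(\ast)$ asks for line bundles over $N$. The section of Lemma~\ref{lem:section} trivializes $M_j$ outside a compact subset of $U_j$, and this lets us extend $M_j$ trivially over the rest of $N$.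

\begin{proof}[Proof that $(\ast)$ is necessary in Theorem~\ref{thm:criterion}]
Let $s$ be a section over an open set $W\supset A$ (take $W=\emptyset$ if $A=\emptyset$) and $\theta=s^*\eta$, so that $d\theta=\omega|_W$. The compact set $N\setminus W\subset U$ is covered by the pairwise disjoint open components of $U$, so it meets only finitely many of them, say $U_1,\dots,U_k$. Each set
\[
K_j=U_j\setminus W=(N\setminus W)\setminus\textstyle\bigcup_{i\le k,\,i\ne j}U_i
\]
is closed in $N\setminus W$, hence compact. Choose compact sets $Z_j$ with $K_j\subset\operatorname{int}Z_j\subset Z_j\subset U_j$. They are pairwise disjoint.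

\emph{Bundles and sections.} The open sets $U_j$ and $N\setminus K_j$ cover $N$ and intersect in $U_j\cap W$. Glue $M_j$ to $(N\setminus K_j)\times\mathbb R/T_j\mathbb Z$ by $(x,t)\mapsto s(x)\cdot t$ over $U_j\cap W$. The result is a $T_j$-circle bundle $Q_j\to N$ with the section $u_j(x)=(x,0)$ over $N\setminus K_j$, which equals $s$ over $U_j\cap W$. Let $L_j$ be the associated line bundle. Every closed subset of a manifold is the zero set of a smooth function, so there is a smooth $f_j$ on $N$ with $f_j^{-1}(0)=Z_j$. Put $\sigma_j=f_j\,[u_j,1]$ on $N\setminus K_j$ and $\sigma_j=0$ on $\operatorname{int}Z_j$. These open sets cover $N$ and the definitions agree, so $\sigma_j$ is a smooth section of $L_j$ with zero set $Z_j$.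

\emph{The class of $\omega$.} The closed set $B=N\setminus\bigcup_{j\le k}\operatorname{int}Z_j$ lies in $W$, because $N\setminus W=\bigcup_jK_j$. Let $\chi$ be a smooth function with support in $W$ that equals $1$ near $B$, and regard $\chi\theta$ as a $1$-form on $N$. The closed form $\omega-d(\chi\theta)$ vanishes near $B$, so its support is a compact subset of $\bigsqcup_j\operatorname{int}Z_j$ and
\[
\omega-d(\chi\theta)=\sum_{j\le k}F_j,\qquad F_j\text{ closed},\quad\operatorname{supp}F_j\subset\operatorname{int}Z_j .
\]
We show that $F_j$ is the curvature of a connection on $Q_j$. On $M_j$ take $\kappa_j=\eta-\tau^*(\chi\theta)$. Its curvature is $(\omega-d(\chi\theta))|_{U_j}=F_j|_{U_j}$, since $Z_i\cap U_j=\emptyset$ for $i\ne j$. Over $N\setminus Z_j$ take the connection form $\kappa_j^0$ with $u_j^*\kappa_j^0=0$; its curvature is $0=F_j|_{N\setminus Z_j}$. The overlap $U_j\setminus Z_j$ is contained in $B$, so there $u_j^*\kappa_j=s^*\kappa_j=(1-\chi)\theta=0$, and $\kappa_j=\kappa_j^0$ by (B1). The two forms define a connection on $Q_j$ with curvature $F_j$, and \eqref{eq:CW} gives $[F_j]=-T_j\,c_1(L_j)_{\mathbb R}$. Therefore $[\omega]=\sum_j(-T_j)\,c_1(L_j)_{\mathbb R}$,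 which is $(\ast)$.
\end{proof}

This completes the proof of Theorem~\ref{thm:criterion}. Compactness of $N$ entered in the finite induction of Lemma~\ref{lem:section} and in the finiteness of $k$.

\section{Dimension at most four}\label{sec:four}

In dimension four the submanifolds of Proposition~\ref{prop:dual} are surfaces, and the relation of Lemma~\ref{lem:cup} says that their intersection numbers vanish. We show that this relation can always be arranged and that it suffices to make the surfaces disjoint.

\begin{example}
Let $N=S^2\times S^2$, and let $x_1,x_2\in H^2(N;\mathbb Z)$ be the pullbacks of the generator, with $\langle x_1x_2,[N]\rangle=1$ and $x_1^2=x_2^2=0$. The graph $\Sigma$ of a map $S^2\to S^2$ of degree $d$ has $\langle x_1,[\Sigma]\rangle=1$ and $\langle x_2,[\Sigma]\rangle=d$, so $\mathrm{PD}[\Sigma]=d\,x_1+x_2$ by (B5). The graphs of the identity and of the antipodal map are disjoint and are dual to $x_1+x_2$ and $x_2-x_1$. Every class $a\,x_1+b\,x_2$ equals $\frac{a+b}2(x_1+x_2)+\frac{b-a}2(x_2-x_1)$. So every symplectic form on $S^2\times S^2$ satisfies $(\ast)$.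
\end{example}

In general we choose the surfaces one at a time, each as the zero set of a section that does not vanish on the earlier surfaces. Such a section exists when the line bundle is trivial on the earlier surfaces. Degree zero implies triviality only on a connected surface, since the degrees on different components may cancel. Hence the following lemma.

\begin{lemma}\label{lem:tube}
Let $X$ be a connected $4$-manifold and $S\subset X$ a nonempty closed oriented embedded surface. Then there is a connected closed oriented embedded surface $S'\subset X$ with $[S']=[S]$ in $H_2(X;\mathbb Z)$.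
\end{lemma}

\begin{proof}
It suffices to reduce the number of components by one when it is at least two. Let $p_0,p_1$ lie in different components. Choose disjoint charts centered at $p_0$ and $p_1$ in which $S$ is $\mathbb R^2\times\{0\}\subset\mathbb R^4$. The complement $X\setminus S$ is connected, because a generic path misses a submanifold of codimension two. So there is an embedded arc $\gamma:[0,1]\to X$ from $p_0$ to $p_1$ whose interior avoids $S$ and which runs along the fourth coordinate axis near each end. Choose a Riemannian metric that is Euclidean in the two charts near $p_0$ and $p_1$. The normal bundle $\nu$ of $\gamma$ has rank $3$, is trivial, and contains $T_{p_i}S$ at the ends.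

The oriented $2$-planes in $\mathbb R^3$ form a connected space, the sphere of their unit normals. So there is an oriented plane subbundle $E\subset\nu$ with $E_0=T_{p_0}S$ carrying the orientation opposite to that of $S$ and $E_1=T_{p_1}S$ carrying the orientation of $S$. For small $\rho>0$ the exponential map embeds the disk bundle of radius $\rho$ in $E$ as a solid cylinder $Y\cong D^2\times[0,1]$ in $X$. Its end disks $D_0,D_1$ lie in $S$, because the metric is Euclidean there. It meets $S$ in no other point: near the ends the disk over $\gamma(t)$, $0<t<1$, lies in a hyperplane on which the fourth coordinate is a nonzero constant, and the rest of the arc has positive distance from $S$. The two ends of a cylinder receive opposite orientations from the boundary orientation, so by the choice of $E$ we can orient $Y$ such that $\partial Y=D_0+D_1+R$, with $D_0,D_1$ oriented as parts of $S$ and $R\cong S^1\times[0,1]$ the lateral tube. Let $S'$ be obtained from $S$ by replacing $D_0\cup D_1$ by $R$ with the reversed orientation and rounding the corners. As chains $S-S'=\partial Y$, so $S'$ is an oriented surface homologous to $S$, and it has one component fewer.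
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:four}]
If $\dim N=0$, then $N$ is a point and $(\mathbb R,dt)$ is a contactification. If $\dim N=2$, then $[\omega]=\big(\int_N\omega\big)x_{\mathbb R}$ for the class $x\in H^2(N;\mathbb Z)$ with $\langle x,[N]\rangle=1$, so the Dirac condition holds and Theorem~\ref{thm:criterion} applies.

Let $\dim N=4$. The intersection form $(c,c')\mapsto\langle c\cup c',[N]\rangle$ on $H^2(N;\mathbb Q)$ is a symmetric bilinear form over $\mathbb Q$, so it has an orthogonal basis. Since $H^2(N;\mathbb Q)=H^2(N;\mathbb Z)\otimes\mathbb Q$, after multiplication by integers the basis comes from classes $c_1,\dots,c_r\in H^2(N;\mathbb Z)$ with $\langle c_i\cup c_j,[N]\rangle=0$ for $i\ne j$. Their real images form a basis of $H^2(N;\mathbb R)$, so $[\omega]=\sum_iT_i(c_i)_{\mathbb R}$ with $T_i\in\mathbb R$. By Proposition~\ref{prop:dual} and Theorem~\ref{thm:criterion} it suffices to find pairwise disjoint closed oriented surfaces $\Sigma_i$ with $\mathrm{PD}[\Sigma_i]=c_i$. We construct them by induction, each of them connected.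

Suppose that $\Sigma_j$, $j<i$, are given, and let $L$ be a line bundle with $c_1(L)=c_i$. For $j<i$,
\[
\langle c_1(L),[\Sigma_j]\rangle=\langle c_j\cup c_i,[N]\rangle=0,
\]
so $L|_{\Sigma_j}$ is trivial by (B4). Choose a nowhere-zero section of $L$ over the closed submanifold $C=\bigcup_{j<i}\Sigma_j$ and extend it to $N$ by a partition of unity. By (B5) there is a transverse section that agrees with it on $C$. Its zero set $S$ is a closed oriented surface in $X=N\setminus C$ with $\mathrm{PD}[S]=c_i$, and $S\neq\emptyset$ because $c_i\ne0$. The manifold $X$ is connected since $C$ has codimension two. Lemma~\ref{lem:tube} gives a connected surface $\Sigma_i\subset X$ homologous to $S$.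
\end{proof}

For instance, $\mathbb T^4$ with any symplectic form admits a connected contactification.

\section{The cup product obstruction}\label{sec:cup}

In dimension four, $c_i\cup c_j=0$ is one scalar equation for each pair. In higher dimensions $H^4$ can be large, and the same relation can leave room for only one nonzero class.

\begin{proof}[Proof of Theorem~\ref{thm:cup}]
The Dirac condition is sufficient by Theorem~\ref{thm:criterion}. For the converse we may assume $n\ge1$, as for $n=0$ the Dirac condition is empty. Let a contactification exist. By Theorem~\ref{thm:criterion} and Lemma~\ref{lem:cup}, $[\omega]=\sum_iT_i(c_i)_{\mathbb R}$ with integral classes $c_i$ and $c_ic_j=0$ for $i\ne j$. All mixed terms in the $n$-th power vanish, so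
\[
0\ne[\omega]^n=\sum_iT_i^{\,n}(c_i)_{\mathbb R}^n ,
\]
and there is an $i$ with $T_i\ne0$ and $(c_i)_{\mathbb R}^n\ne0$. By hypothesis, $c_ic_j=0$ forces $(c_j)_{\mathbb R}=0$ for $j\ne i$. Hence $[\omega]=T_i(c_i)_{\mathbb R}=|T_i|\,(\pm c_i)_{\mathbb R}$, which is the Dirac condition.

\emph{Tori, $n\ge3$.} The ring $H^*(\mathbb T^{2n};\mathbb R)$ is the exterior algebra $\Lambda^*E^*$ of $E=\mathbb R^{2n}$, and $c^n\ne0$ means that the $2$-form $c$ is nondegenerate. The injectivity of $c\,\wedge:\Lambda^2E^*\to\Lambda^4E^*$ is a case of the linear Lefschetz theorem; here is the computation. Choose a basis $e_1,f_1,\dots,e_n,f_n$ with dual basis $e^i,f^i$ such that $c=\sum_ie^i\wedge f^i$, and let $c\wedge\alpha=0$ with $\alpha\in\Lambda^2E^*$. For $v,w\in E$,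
\[
0=i_wi_v(c\wedge\alpha)=c(v,w)\,\alpha-i_vc\wedge i_w\alpha+i_wc\wedge i_v\alpha+\alpha(v,w)\,c .
\]
Put $v=e_i$, $w=f_i$, so that $c(v,w)=1$, $i_vc=f^i$, $i_wc=-e^i$, and sum over $i$. Since $\sum_i(e^i\wedge i_{e_i}\alpha+f^i\wedge i_{f_i}\alpha)=2\alpha$ for every $2$-form $\alpha$, we get $(n-2)\alpha+\mu c=0$ with $\mu=\sum_i\alpha(e_i,f_i)$. As $n\ge3$, $\alpha$ is a multiple of $c$; as $c\wedge c\ne0$, it is zero.

\emph{Products of spheres, $n\ge3$.} The ring $H^*((S^2)^n;\mathbb R)$ is $\mathbb R[x_1,\dots,x_n]/(x_1^2,\dots,x_n^2)$. Let $c=\sum_ip_ix_i$. Then $c^n=n!\,p_1\cdots p_n\,x_1\cdots x_n$, so $c^n\ne0$ means that all $p_i\ne0$. Let $c'=\sum_iq_ix_i$ satisfy $0=cc'=\sum_{i<j}(p_iq_j+p_jq_i)\,x_ix_j$. With $r_i=q_i/p_i$ this reads $r_i+r_j=0$ for $i\ne j$. For any $i$ choose $j,l$ such that $i,j,l$ are distinct; then $2r_i=(r_i+r_j)+(r_i+r_l)-(r_j+r_l)=0$. So $c'=0$.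
\end{proof}

For example, $\mathbb T^6$ with a constant symplectic form whose periods are not all rational multiples of a single number has no connected contactification. For $n=2$ the hypothesis of Theorem~\ref{thm:cup} fails for both families, in agreement with Theorem~\ref{thm:four}: then $H^4(N;\mathbb R)$ is one-dimensional and $H^2(N;\mathbb R)$ has dimension $6$ or $2$. For the manifolds of Theorem~\ref{thm:counter} it fails in every dimension, since $h_1^n\neq0$ and $h_1(h_1-h_2)=0$ by Lemma~\ref{lem:cup}; here $h_1^n\ne0$ because $N\to\mathbb{CP}^n$ is a diffeomorphism over the complement of a point, so that $\int_N\omega_1^n>0$.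

\begin{thebibliography}{9}
\bibitem{GGKM}
Katarzyna Grabowska, Janusz Grabowski, Marek Ku\'s, Giuseppe Marmo,
\emph{Contactifications: a Lagrangian description of compact Hamiltonian systems},
arXiv:2404.19560 (2024).
\end{thebibliography}
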